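\title{Singular values of matrix products: a tropical approximation with optimal rate}

\begin{abstract}
For invertible complex $n\times n$ matrices $A,B,C$, consider the logarithms of the singular values of $A,B,C,AB,BC,ABC$, divided by a scale $s>0$. We prove that these data lie within distance $C_n/s$ of a piecewise linear set, defined by rhombus and tetrahedron conditions on a function on the lattice points of a tetrahedron. The rate $1/s$ is optimal for $n\ge2$, the same bound holds for any number of matrices, and for $n\le2$ the two sets converge to each other in Hausdorff distance. In the proof, logarithms of sup norms of determinants on a product of unitary groups satisfy the tropical Pl\"ucker relations up to a bounded error, and Hoffman's theorem removes that error.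
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Singular values of consecutive products}

An invertible complex $n\times n$ matrix $R$ can be written as $R=U\operatorname{diag}(e^{\ell_1},\dots,e^{\ell_n})V^*$ with $U,V$ unitary and $\ell_1\ge\dots\ge\ell_n$. The numbers $e^{\ell_i}$ are the singular values of $R$, and we put $\ell(R)=(\ell_1(R),\dots,\ell_n(R))$. The tuple $\ell(R)$ does not change when $R$ is multiplied by a unitary matrix on either side. With $\|\cdot\|$ the operator norm, $\|\cdot\|_F$ the Frobenius norm and $\wedge^rR$ the $r$-th exterior power, whose entries are the $r\times r$ minors of $R$, the decomposition gives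
\begin{equation}\label{eq:sv}
\|R\|=e^{\ell_1},\quad \|R^{-1}\|=e^{-\ell_n},\quad |\det R|=e^{\ell_1+\dots+\ell_n},\quad \|R\|_F^2=\sum_ie^{2\ell_i},\quad \|\wedge^rR\|=e^{\ell_1+\dots+\ell_r}.
\end{equation}
For $x\in\mathbb R^n$ we write $L_r(x)=x_1+\dots+x_r$, so that $L_0(x)=0$, and $|x|=L_n(x)$.

The singular values of a product are not determined by those of the factors, but they are constrained by them: for instance $|\ell(AB)|=|\ell(A)|+|\ell(B)|$ and $\ell_1(AB)\le\ell_1(A)+\ell_1(B)$. For three matrices there are four triples of the form (factor, factor, product), namely $(A,B,AB)$, $(B,C,BC)$, $(AB,C,ABC)$ and $(A,BC,ABC)$, and each of the six matrices involved occurs in two of them. This is the incidence pattern of the faces and edges of a tetrahedron. The reason is that, with $Q_0=I$, $Q_1=A$, $Q_2=AB$, $Q_3=ABC$, the six matrices are the quotients $Q_p^{-1}Q_q$ with $p<q$. The same description applies to any number of factors.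

Fix $n\ge1$, $N\ge1$ and $s>0$. For $A_1,\dots,A_N\in GL_n(\mathbb C)$ put
\[
Q_p=A_1\cdots A_p\quad(Q_0=I),\qquad \lambda^{pq}=\tfrac1s\,\ell(Q_p^{-1}Q_q)=\tfrac1s\,\ell(A_{p+1}\cdots A_q)\quad(0\le p<q\le N).
\]
The \emph{multiplicative set} $\mathcal M_N(s)\subset\mathbb R^{n\binom{N+1}2}$ consists of all families $(\lambda^{pq})_{p<q}$ obtained in this way. For $N=3$ we write $A,B,C$ for the matrices and
\[
(\lambda,\mu,\nu,\rho,\sigma,\tau)=(\lambda^{01},\lambda^{12},\lambda^{23},\lambda^{02},\lambda^{13},\lambda^{03})\in\mathbb R^{6n}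
\]
for the tuples of $A,B,C,AB,BC,ABC$.

Identities between matrix entries are polynomial, and $\frac1s\log(e^{sa}+e^{sb})$ differs from $\max\{a,b\}$ by at most $\frac{\log2}s$. One therefore expects $\mathcal M_N(s)$ to look piecewise linear for large $s$. We now define the candidate for the limiting shape.

\subsection{The tropical set}

Let $\epsilon_0,\dots,\epsilon_N$ be the unit vectors of $\mathbb Z^{N+1}$ and let
\[
\Delta=\{\kappa=(\kappa_0,\dots,\kappa_N)\in\mathbb Z_{\ge0}^{N+1}:|\kappa|=n\},\qquad|\kappa|=\kappa_0+\dots+\kappa_N,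
\]
be the set of lattice points of the simplex with vertices $n\epsilon_0,\dots,n\epsilon_N$. The \emph{tropical set} $\mathcal T_N\subset\mathbb R^{n\binom{N+1}2}$ consists of the families $(\lambda^{pq})_{p<q}$ of $n$-tuples that satisfy (T1) and for which there is a function $m:\Delta\to\mathbb R$ satisfying (T2)--(T4). In (T3) and (T4), $\kappa$ runs over all elements of $\mathbb Z^{N+1}_{\ge0}$ with $|\kappa|=n-2$.
\begin{itemize}
\item[(T1)] \emph{Traces.} $|\lambda^{pq}|=\sum_{t=p+1}^q|\lambda^{t-1,t}|$ for $p<q$.
\item[(T2)] \emph{Edges.} $m((n-r)\epsilon_p+r\epsilon_q)=|\lambda^{0p}|+L_r(\lambda^{pq})$ for $p<q$ and $0\le r\le n$, where $|\lambda^{00}|=0$.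
\item[(T3)] \emph{Rhombi.} For distinct $p,q,r$,
\[
m(\kappa+\epsilon_r+\epsilon_p)+m(\kappa+\epsilon_r+\epsilon_q)\ge m(\kappa+2\epsilon_r)+m(\kappa+\epsilon_p+\epsilon_q).
\]
\item[(T4)] \emph{Tetrahedra.} For distinct $p,q,r,t$, the maximum of the three sums $m(\kappa+\epsilon_p+\epsilon_q)+m(\kappa+\epsilon_r+\epsilon_t)$, taken over the three pairings of $\{p,q,r,t\}$, is attained at least twice.
\end{itemize}

Condition (T2) says that the increments of $m$ along the edge from $n\epsilon_p$ to $n\epsilon_q$ are the entries of $\lambda^{pq}$. At the vertex $n\epsilon_q$ it prescribes the values $|\lambda^{0q}|$ and $|\lambda^{0p}|+|\lambda^{pq}|$ for $p<q$, and (T1) says exactly that these values agree. Condition (T3) is a discrete concavity: call two points of $\Delta$ \emph{adjacent} if their difference is $\epsilon_p-\epsilon_q$ for some $p\ne q$, and call $a,b,c,d\in\Delta$ a \emph{small rhombus} if $d=b+c-a$ and the vertices of each of the triangles $\{a,b,c\}$, $\{b,c,d\}$ are pairwise adjacent. By Lemma~\ref{lem:rhombi} below, (T3) is the inequality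 $m(b)+m(c)\ge m(a)+m(d)$ for all small rhombi: the obtuse vertices outweigh the acute ones. When $N\ge2$, adding the inequality (T3) as written to the one with $r$ and $p$ exchanged gives $2m(\kappa+\epsilon_r+\epsilon_p)\ge m(\kappa+2\epsilon_r)+m(\kappa+2\epsilon_p)$. So $m$ is concave along edges, and the tuples $\lambda^{pq}$ of a point of $\mathcal T_N$ are automatically non-increasing.

For $N=3$, the coordinates $(i,j,k)=(\kappa_1,\kappa_2,\kappa_3)$ identify $\Delta$ with the set of $(i,j,k)\in\mathbb Z^3_{\ge0}$ with $i+j+k\le n$, and adjacency means that the difference is one of $\pm e_a$, $\pm(e_a-e_b)$. Condition (T1) reads $|\rho|=|\lambda|+|\mu|$, $|\sigma|=|\mu|+|\nu|$, $|\tau|=|\lambda|+|\mu|+|\nu|$. Condition (T4) concerns the midpoints of opposite edges of the tetrahedron with vertices $\kappa+2\epsilon_0,\dots,\kappa+2\epsilon_3$ (Figure~\ref{fig:tet}). The three sums are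
\begin{equation}\label{eq:abc}
\begin{aligned}
\alpha&=m(\kappa+\epsilon_0+\epsilon_1)+m(\kappa+\epsilon_2+\epsilon_3)=m_{i+1,j,k}+m_{i,j+1,k+1},\\
\beta&=m(\kappa+\epsilon_1+\epsilon_2)+m(\kappa+\epsilon_0+\epsilon_3)=m_{i+1,j+1,k}+m_{i,j,k+1},\\
\gamma&=m(\kappa+\epsilon_0+\epsilon_2)+m(\kappa+\epsilon_1+\epsilon_3)=m_{i,j+1,k}+m_{i+1,j,k+1},
\end{aligned}
\end{equation}
and (T4) is equivalent to $\alpha\le\max\{\beta,\gamma\}$, $\beta\le\max\{\gamma,\alpha\}$, $\gamma\le\max\{\alpha,\beta\}$. This is the shadow of a three-term identity $\pm e^{s\alpha}\pm e^{s\beta}\pm e^{s\gamma}=0$, in which no term can dominate the other two.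

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\fill[gray!25] (0,0)--(2,0)--(3,1.8)--(1,1.8)--cycle;
\draw[gray] (2,0)--(1,1.8)--(3,1.8)--(2,0);
\draw (0,0)--(4,0)--(6,1.4)--(2,3.6)--(0,0) (4,0)--(2,3.6);
\draw[dashed] (0,0)--(6,1.4);
\node[below left] at (0,0) {$00$};
\node[below] at (4,0) {$11$};
\node[right] at (6,1.4) {$22$};
\node[above] at (2,3.6) {$33$};
\fill (2,0) circle (2.5pt) node[below=2pt] {$01$};
\fill (4,2.5) circle (2.5pt) node[above right] {$23$};
\fill (4.92,0.62) rectangle (5.08,0.78);
\node[below right] at (5,0.7) {$12$};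
\fill (0.92,1.72) rectangle (1.08,1.88);
\node[left=2pt] at (1,1.8) {$03$};
\draw[fill=white] (3,0.7) circle (2.5pt) node[below=2pt] {$02$};
\draw[fill=white] (3,1.8) circle (2.5pt) node[right=2pt] {$13$};
\end{tikzpicture}
\caption{The ten lattice points $\kappa+\epsilon_p+\epsilon_q$, labeled $pq$, for $N=3$ and a fixed $\kappa$ with $|\kappa|=n-2$. The shaded rhombus gives the inequality $m(01)+m(03)\ge m(00)+m(13)$. Midpoints of opposite edges carry the same symbol; the tetrahedron condition says that among the sums of $m$ over the dots, over the squares and over the circles the maximum is attained at least twice.}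
\label{fig:tet}
\end{figure}

\begin{example}\label{ex:n1}
Let $n=1$, $N=3$. Then $\Delta$ consists of the four vertices, (T3) and (T4) are empty, and under (T1) condition (T2) defines $m$. So $\mathcal T_3$ is the subspace $\rho=\lambda+\mu$, $\sigma=\mu+\nu$, $\tau=\lambda+\mu+\nu$ of $\mathbb R^6$. Since $A,B,C$ are arbitrary nonzero scalars, $\mathcal M_3(s)$ is the same subspace for every $s$.
\end{example}

\subsection{The question and the answer}

Distances are Euclidean, and $U_\varepsilon(\mathcal T_3)$ is the set of points at distance less than $\varepsilon$ from $\mathcal T_3$. The following question comes from the paper \cite{ABGL} of Alekseev, Berenstein, Gurenkova and Li.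

\begin{quote}
\emph{Is it true that for every $\varepsilon>0$ there is $s_0>0$ such that $\mathcal M_3(s)\subset U_\varepsilon(\mathcal T_3)$ for all $s>s_0$?}
\end{quote}

The parameter $s$ can be removed. By definition $\mathcal M_N(s)=\frac1s\mathcal M_N(1)$. The set $\mathcal T_N$ is invariant under multiplication by positive scalars, since one may scale $m$ together with the data, and hence $\operatorname{dist}(x/s,\mathcal T_N)=\frac1s\operatorname{dist}(x,\mathcal T_N)$. Therefore
\begin{equation}\label{eq:scaling}
\sup_{x\in\mathcal M_N(s)}\operatorname{dist}(x,\mathcal T_N)=\frac1s\sup_{x\in\mathcal M_N(1)}\operatorname{dist}(x,\mathcal T_N)\qquad(s>0).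
\end{equation}
The question thus asks whether the unbounded set $\mathcal M_3(1)$ stays within bounded distance of the cone $\mathcal T_3$. The heuristic $\log(e^a+e^b)\approx\max\{a,b\}$ suggests that it does; what has to be found is a function $m$ on the whole of $\Delta$ and an error bound that does not depend on the matrices.

\begin{theorem}\label{thm:main}
For all $n,N\ge1$ there is a constant $C_{n,N}<\infty$ such that for all $s>0$ every point of $\mathcal M_N(s)$ has distance at most $C_{n,N}/s$ from $\mathcal T_N$. In particular the answer to the question is yes, and with $C_n=C_{n,3}$ one may take $s_0=C_n/\varepsilon$.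
\end{theorem}

\begin{theorem}\label{thm:rate}
Let $D_n=\sup\{\operatorname{dist}(x,\mathcal T_3):x\in\mathcal M_3(1)\}$. Then $\sup_{x\in\mathcal M_3(s)}\operatorname{dist}(x,\mathcal T_3)=D_n/s$ for all $s>0$. Moreover $D_1=0$, and $0<D_n<\infty$ for $n\ge2$. So for $n\ge2$ the inclusion $\mathcal M_3(s)\subset U_\varepsilon(\mathcal T_3)$ holds if $s>D_n/\varepsilon$ and fails if $s<D_n/\varepsilon$.
\end{theorem}

\begin{theorem}\label{thm:converse}
For $n=1$ the sets $\mathcal M_3(s)$ and $\mathcal T_3$ are equal. For $n=2$ every point of $\mathcal T_3$ has distance at most $\sqrt3\,\log6/s$ from $\mathcal M_3(s)$. So for $n\le2$ the sets $\mathcal M_3(s)$ converge to $\mathcal T_3$ in Hausdorff distance at rate $O(1/s)$.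
\end{theorem}

We do not claim a converse for $n\ge3$.

Section~\ref{sec:poly} describes $\mathcal T_N$ as a finite union of polyhedral cones. Section~\ref{sec:n2} treats $2\times2$ matrices by hand and shows the idea of the proof of Theorem~\ref{thm:main}, which is given in Section~\ref{sec:main}. Sections~\ref{sec:rate} and~\ref{sec:converse} prove Theorems~\ref{thm:rate} and~\ref{thm:converse}.

\section{Rhombi and polyhedral cones}\label{sec:poly}

We first check that (T3) lists all small rhombi.

\begin{lemma}\label{lem:rhombi}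
Up to exchanging $a$ and $d$, the small rhombi are exactly the quadruples
\[
a=\kappa+2\epsilon_r,\quad b=\kappa+\epsilon_r+\epsilon_p,\quad c=\kappa+\epsilon_r+\epsilon_q,\quad d=\kappa+\epsilon_p+\epsilon_q
\]
with $\kappa\in\mathbb Z^{N+1}_{\ge0}$, $|\kappa|=n-2$, and $p,q,r$ distinct.
\end{lemma}

\begin{proof}
For such a quadruple $d=b+c-a$, and the differences $b-a=d-c=\epsilon_p-\epsilon_r$, $c-a=d-b=\epsilon_q-\epsilon_r$, $b-c=\epsilon_p-\epsilon_q$ are all of the required form.

Conversely, take a small rhombus with $b-a=\epsilon_p-\epsilon_{p'}$ and $c-a=\epsilon_q-\epsilon_{q'}$, where $p\ne p'$, $q\ne q'$. The vector $b-c=\epsilon_p+\epsilon_{q'}-\epsilon_{p'}-\epsilon_q$ must be a difference of two distinct unit vectors. If $p\ne q$ and $p'\ne q'$, nothing cancels and its positive coordinates add up to $2$; if $p=q$ and $p'=q'$, it vanishes. So exactly one of $p=q$, $p'=q'$ holds.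

If $p'=q'=r$, then $p,q,r$ are distinct and $d=a+\epsilon_p+\epsilon_q-2\epsilon_r$. The vector $\kappa=a-2\epsilon_r$ is nonnegative because $a_r-2=d_r\ge0$, and the quadruple has the stated form.

If $p=q=r$, then $p',q',r$ are distinct and $d=a+2\epsilon_r-\epsilon_{p'}-\epsilon_{q'}$. The vector $\kappa=a-\epsilon_{p'}-\epsilon_{q'}$ is nonnegative because $a_{p'}-1=d_{p'}\ge0$ and $a_{q'}-1=d_{q'}\ge0$. Now $d=\kappa+2\epsilon_r$, $b=\kappa+\epsilon_r+\epsilon_{q'}$, $c=\kappa+\epsilon_r+\epsilon_{p'}$, $a=\kappa+\epsilon_{p'}+\epsilon_{q'}$, which is the stated form with $a$ and $d$ exchanged.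
\end{proof}

Conditions (T1)--(T3) are homogeneous linear equations and inequalities in the pair $(x,m)$, where $x=(\lambda^{pq})$. Condition (T4) becomes linear once we decide which two sums attain the maximum. Let a \emph{selection} $\omega$ be a choice, for every $\kappa$ with $|\kappa|=n-2$ and every four-element set $\{p,q,r,t\}$, of two of the three pairings. Let $P_\omega\subset\mathbb R^{n\binom{N+1}2}\times\mathbb R^\Delta$ be the set of pairs $(x,m)$ that satisfy (T1)--(T3) and, for every $\kappa$ and $\{p,q,r,t\}$, the conditions that the two selected sums are equal and the third sum is at most their common value. Writing each equation as two inequalities, $P_\omega=\{v:E_\omega v\le0\}$ for a matrix $E_\omega$ depending only on $n,N,\omega$; that is, $P_\omega$ is a polyhedral cone. With $\operatorname{pr}(x,m)=x$, the definitions give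
\begin{equation}\label{eq:union}
\mathcal T_N=\bigcup_\omega\operatorname{pr}(P_\omega),
\end{equation}
a finite union. A linear image of a polyhedral cone is a polyhedral cone (a polyhedral cone is the set of nonnegative combinations of finitely many vectors, and conversely), so $\mathcal T_N$ is closed.

\section{Two-by-two matrices}\label{sec:n2}

Let $n=2$, $N=3$. The only $\kappa$ in (T3) and (T4) is $\kappa=0$, and all ten points of $\Delta$ lie on edges, so that under (T1) the function $m$ is determined by (T2). The conditions take a metric form. For $x=(\lambda^{pq})\in\mathbb R^{12}$ put $d_{pq}=d_{qp}=\lambda^{pq}_1-\lambda^{pq}_2$ for $p<q$.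

\begin{lemma}\label{lem:metric}
Let $n=2$. A point $x\in\mathbb R^{12}$ lies in $\mathcal T_3$ if and only if it satisfies \emph{(T1)}, the triangle inequalities $d_{pq}\le d_{pr}+d_{rq}$ for distinct $p,q,r$, and the four-point condition: the maximum of $d_{01}+d_{23}$, $d_{12}+d_{03}$, $d_{02}+d_{13}$ is attained at least twice. In this case all $d_{pq}\ge0$.
\end{lemma}

\begin{proof}
Assume (T1) and let $m$ be given by (T2). Along the edge from $2\epsilon_p$ to $2\epsilon_q$ the increments of $m$ are $\lambda_1^{pq},\lambda_2^{pq}$, so $d_{pq}=2m(\epsilon_p+\epsilon_q)-m(2\epsilon_p)-m(2\epsilon_q)$. Hence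
\[
d_{pr}+d_{rq}-d_{pq}=2\bigl(m(\epsilon_r+\epsilon_p)+m(\epsilon_r+\epsilon_q)-m(2\epsilon_r)-m(\epsilon_p+\epsilon_q)\bigr),
\]
and (T3) is equivalent to the triangle inequalities. The three sums in the statement are $2\alpha-S$, $2\beta-S$, $2\gamma-S$ with $S=\sum_pm(2\epsilon_p)$, so (T4) is equivalent to the four-point condition. Adding $d_{pq}\le d_{pr}+d_{rq}$ and $d_{pr}\le d_{pq}+d_{qr}$ gives $d_{qr}\ge0$.
\end{proof}

Four points of a metric tree satisfy the four-point condition: the subtree they span consists of four legs of total length $a$ attached, two and two, to the ends of a central segment of length $b\ge0$, and the three sums are $a$, $a+2b$, $a+2b$ in some order. The lemma also shows that $\mathcal T_3$ is not convex, which is why \eqref{eq:union} has several pieces. Take all $|\lambda^{pq}|=0$. The choice $d_{01}=d_{23}=0$ with all other $d_{pq}=1$ has sums $(0,2,2)$, the choice $d_{12}=d_{03}=0$ with all other $d_{pq}=1$ has sums $(2,0,2)$, both satisfy the triangle inequalities, and their sum has sums $(2,2,4)$.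

Now let $x\in\mathcal M_3(1)$ come from $A,B,C$. Condition (T1) holds because $|\det|$ is multiplicative. By \eqref{eq:sv}, $d_{pq}=\log(\|R\|\,\|R^{-1}\|)$ with $R=Q_p^{-1}Q_q$, and this formula is symmetric in $p$ and $q$. Since $Q_p^{-1}Q_q=(Q_p^{-1}Q_r)(Q_r^{-1}Q_q)$ and the operator norm is submultiplicative, the triangle inequalities hold exactly. For the four-point condition we need a three-term identity. We state it for arbitrary $n$, since it drives the general proof as well.

\begin{lemma}[Three-term Pl\"ucker relation]\label{lem:plucker}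
Let $n\ge2$, let $W$ be an $n\times(n-2)$ matrix, and put $[xy]=\det(W\,|\,x\,|\,y)$ for $x,y\in\mathbb C^n$. Then for all $x,y,z,w\in\mathbb C^n$
\[
[xy][zw]-[xz][yw]+[xw][yz]=0 .
\]
\end{lemma}

\begin{proof}
If the columns of $W$ are dependent, every bracket is zero. Otherwise $[\cdot\,\cdot]$ is a nonzero alternating bilinear form on the two-dimensional quotient of $\mathbb C^n$ by the column span of $W$. There $[zw]\,y-[yw]\,z+[yz]\,w=0$, because the left side is an alternating trilinear map on a two-dimensional space. Apply $[x\,\cdot]$.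
\end{proof}

\begin{proposition}\label{prop:n2}
Let $n=2$, $x\in\mathcal M_3(1)$, and let $m$ be given by \emph{(T2)}. Then each of $e^\alpha,e^\beta,e^\gamma$ is at most the sum of the other two. In particular each of $\alpha,\beta,\gamma$ exceeds the maximum of the other two by at most $\log2$.
\end{proposition}

\begin{proof}
The point is to read $m(\epsilon_p+\epsilon_q)$ as a maximal area. For a unit vector $u\in\mathbb C^2$ we have $|\det(u\,|\,w)|=|u_1w_2-u_2w_1|\le\|w\|$, with equality for $u\perp w$. So for $p<q$ and $R=Q_p^{-1}Q_q$,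
\[
\max_{\|u\|=\|v\|=1}|\det(Q_pu\,|\,Q_qv)|=|\det Q_p|\max_{\|u\|=\|v\|=1}|\det(u\,|\,Rv)|=|\det Q_p|\,\|R\|=e^{m(\epsilon_p+\epsilon_q)} .
\]
Let $u_0,\dots,u_3$ be unit vectors and $x_p=Q_pu_p$. Lemma~\ref{lem:plucker}, with $W$ empty, gives
\[
|[x_0x_1][x_2x_3]|\le|[x_1x_2][x_0x_3]|+|[x_0x_2][x_1x_3]|\le e^\beta+e^\gamma .
\]
The factor $[x_0x_1]$ depends only on $u_0,u_1$, and $[x_2x_3]$ only on $u_2,u_3$. We can therefore maximize both at once, and the left side becomes $e^\alpha$. The argument applies to any of the three pairings.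
\end{proof}

The error in Proposition~\ref{prop:n2} is real.

\begin{example}\label{ex:G}
Let $y>0$ and let $G$ be the conjugate of the rotation by $\pi/4$ by $\operatorname{diag}(1,e^y)$:
\[
G=\frac1{\sqrt2}\begin{pmatrix}1&-e^{-y}\\ e^y&1\end{pmatrix},\qquad G^2=\begin{pmatrix}0&-e^{-y}\\ e^y&0\end{pmatrix},\qquad G^4=-I,\qquad G^3=-G^{-1}.
\]
Since $\det G=1$, we have $\ell(G)=(x,-x)$ for some $x\ge0$; then $\ell(G^3)=\ell(G^{-1})=(x,-x)$, and $\ell(G^2)=(y,-y)$. From $2\cosh2x=\|G\|_F^2=1+\cosh2y$ and $2<1+\cosh2y<2\cosh2y$ we get $0<x<y$, and $\|G^2\|\le\|G\|^2$ gives $y\le2x$. For $A=B=C=G$ we have $d_{01}=d_{12}=d_{23}=d_{03}=2x$ and $d_{02}=d_{13}=2y$. The three sums are $4x,4x,4y$, so the four-point condition fails, with $\gamma-\alpha=\gamma-\beta=2y-2x$. Dividing $2\cosh2x=1+\cosh2y$ by $e^{2y}$ shows that $e^{2x-2y}\to\frac12$ as $y\to\infty$. Thus $\gamma-\alpha\to\log2$, and the constant $\log2$ in Proposition~\ref{prop:n2} cannot be lowered.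
\end{example}

Three things remain for general $n$. The function $m$ must be constructed off the edges; the two determinants on the left of the Pl\"ucker relation share the columns $W$ and can no longer be maximized independently; and a function satisfying the conditions approximately must be replaced by one that satisfies them exactly.

\section{Proof of Theorem \ref{thm:main}}\label{sec:main}

By \eqref{eq:scaling} we may take $s=1$. Fix $A_1,\dots,A_N\in GL_n(\mathbb C)$ with data $x=(\lambda^{pq})\in\mathcal M_N(1)$. Condition (T1) holds because $|\det|$ is multiplicative.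

\subsection{Maximal volumes}

The formula for $m(\epsilon_p+\epsilon_q)$ in the proof of Proposition~\ref{prop:n2} suggests the definition: take $\kappa_p$ orthonormal vectors for each $p$, apply $Q_p$ to them, and maximize the determinant of the resulting $n$ vectors. To compare different $\kappa$, we want all these determinants to be functions on one space, so we take the vectors to be the first columns of unitary matrices. Let $K=U(n)^{N+1}$, let $g^{(k)}$ denote the first $k$ columns of a matrix $g$, and for $\kappa\in\Delta$ and $g=(g_0,\dots,g_N)\in K$ put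
\[
f_\kappa(g)=\det\bigl(Q_0g_0^{(\kappa_0)}\,\big|\,Q_1g_1^{(\kappa_1)}\,\big|\cdots\big|\,Q_Ng_N^{(\kappa_N)}\bigr),\qquad m(\kappa)=\log\|f_\kappa\|_\infty,
\]
where $\|\cdot\|_\infty$ is the sup norm on the compact group $K$. The value $m(\kappa)$ is finite. Indeed, write $\mathbb C^n=V_0\oplus\dots\oplus V_N$ with coordinate subspaces of dimensions $\kappa_0,\dots,\kappa_N$, and let the first $\kappa_p$ columns of $g_p$ be an orthonormal basis of $Q_p^{-1}V_p$, which has dimension $\kappa_p$ because $Q_p$ is invertible. Then the $p$-th block of columns is a basis of $V_p$, and $f_\kappa(g)\ne0$.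

\begin{lemma}\label{lem:edges}
The function $m$ satisfies \emph{(T2)} exactly.
\end{lemma}

\begin{proof}
Let $p<q$, $\kappa=(n-r)\epsilon_p+r\epsilon_q$, $R=Q_p^{-1}Q_q$ and $M=g_p^{-1}Rg_q$. Factoring out $Q_pg_p$ and using $|\det g_p|=1$,
\[
|f_\kappa(g)|=|\det Q_p|\cdot\bigl|\det\bigl(I^{(n-r)}\,\big|\,M^{(r)}\bigr)\bigr| .
\]
The matrix $(I^{(n-r)}\,|\,M^{(r)})$ is block upper triangular, and its determinant is the minor of $M$ on the last $r$ rows and the first $r$ columns. This minor is an entry of $\wedge^rM$, so by \eqref{eq:sv} its absolute value is at most $e^{L_r(\ell(M))}=e^{L_r(\ell(R))}$. The bound is attained: if $R=U\Sigma V^*$ is a singular value decomposition and $J$ is the permutation matrix reversing the order of the coordinates, then for $g_p=UJ$, $g_q=V$ the matrix $M=J^{-1}\Sigma$ is $\Sigma$ with its rows in reverse order, and the minor is $\pm e^{L_r(\ell(R))}$. Hence $m(\kappa)=\log|\det Q_p|+L_r(\ell(R))=|\lambda^{0p}|+L_r(\lambda^{pq})$.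
\end{proof}

\subsection{The sup norm is almost multiplicative}

A Pl\"ucker relation bounds a product $f_af_d$ from above at each point of $K$. To deduce an inequality for $m(a)+m(d)$ we need $\|f_af_d\|_\infty$ to be comparable to $\|f_a\|_\infty\|f_d\|_\infty$. For $n\ge3$ both factors depend on the first $\kappa_p$ columns of $g_p$, so their maxima need not occur at the same point. The loss must be bounded independently of the matrices, and this is possible because all $f_\kappa$, for all choices of the $A_i$, lie in one finite-dimensional space. Let $F$ be the space of restrictions to $K$ of complex polynomials of degree at most $n$ in the entries of $g_0,\dots,g_N$. Each $f_\kappa$ is a determinant whose $n$ columns are linear in the entries of $g$, so $f_\kappa\in F$.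

\begin{lemma}\label{lem:product}
There is $c=c_{n,N}\in(0,1]$ such that $\|hh'\|_\infty\ge c\,\|h\|_\infty\|h'\|_\infty$ for all $h,h'\in F$.
\end{lemma}

\begin{proof}
The group $K$ is a connected real-analytic manifold and the elements of $F$ are real-analytic on it. By the identity theorem, a real-analytic function on a connected manifold that vanishes on a nonempty open set vanishes identically. If $h,h'\in F$ are nonzero, then $\{h\ne0\}$ is open and nonempty, $h'$ does not vanish identically on it, and so $hh'\ne0$. Let $S$ be the unit sphere of $(F,\|\cdot\|_\infty)$; it is compact because $\dim F<\infty$. The function $(h,h')\mapsto\|hh'\|_\infty$ is continuous and positive on $S\times S$. Its minimum $c$ is positive, at most $1$, and depends only on $n$ and $N$. The general case follows by homogeneity.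
\end{proof}

\begin{remark}
Both hypotheses used in the proof are needed for a statement of this kind. On the disconnected group $\{\pm1\}$ the nonzero functions $1+g$ and $1-g$ have product zero. On the circle $U(1)$, without a bound on the degree, the functions $\bigl(\frac{1+g}2\bigr)^k$ and $\bigl(\frac{1-g}2\bigr)^k$ have norm $1$, while their product $\bigl(\frac{1-g^2}4\bigr)^k$ has norm $2^{-k}$. Since $c$ comes from compactness, the proof gives no explicit value for it, nor for $C_{n,N}$.
\end{remark}

Up to bounded errors, $\log\|\cdot\|_\infty$ thus turns products in $F$ into sums and bounds sums by maxima. Applying it to the Pl\"ucker relations gives (T3) and (T4) up to bounded errors.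

\subsection{Approximate rhombus and tetrahedron conditions}

\begin{proposition}\label{prop:approx}
Let $\delta=\log(2/c)$ and $\kappa\in\mathbb Z_{\ge0}^{N+1}$ with $|\kappa|=n-2$. Write $m_{pq}=m(\kappa+\epsilon_p+\epsilon_q)$, where $p=q$ is allowed.
\begin{itemize}
\item[(a)] For distinct $p,q,r$: $\ m_{rr}+m_{pq}\le m_{rp}+m_{rq}+\delta$.
\item[(b)] For distinct $p,q,r,t$: $\ m_{pq}+m_{rt}\le\max\{m_{pr}+m_{qt},\,m_{pt}+m_{qr}\}+\delta$.
\end{itemize}
\end{proposition}

\begin{proof}
Write $f_{pq}=f_{\kappa+\epsilon_p+\epsilon_q}$ and fix $g\in K$. Let $W=(Q_0g_0^{(\kappa_0)}|\cdots|Q_Ng_N^{(\kappa_N)})$, an $n\times(n-2)$ matrix, and let $x_p$ and $x_p'$ be the columns number $\kappa_p+1$ and $\kappa_p+2$ of $Q_pg_p$; they exist because $\kappa_p\le n-2$. With the bracket of Lemma~\ref{lem:plucker}, and since reordering columns changes only the sign of a determinant,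
\[
[x_px_q]=\pm f_{pq}(g)\quad(p\ne q),\qquad[x_rx_r']=\pm f_{rr}(g).
\]

(b) Lemma~\ref{lem:plucker} for $x_p,x_q,x_r,x_t$ gives
\[
|f_{pq}(g)f_{rt}(g)|\le|f_{pr}(g)f_{qt}(g)|+|f_{pt}(g)f_{qr}(g)|\le2\exp\max\{m_{pr}+m_{qt},\,m_{pt}+m_{qr}\}.
\]
This holds for every $g$, and the supremum of the left side is at least $c\,e^{m_{pq}+m_{rt}}$ by Lemma~\ref{lem:product}. Taking logarithms gives (b).

(a) Only three indices are available, so the index $r$ contributes two vectors. Lemma~\ref{lem:plucker} for $x_r,x_r',x_p,x_q$ gives
\[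
|f_{rr}(g)f_{pq}(g)|=|[x_rx_r'][x_px_q]|\le|[x_rx_p][x_r'x_q]|+|[x_rx_q][x_r'x_p]| .
\]
Here $|[x_rx_p]|\le e^{m_{rp}}$ and $|[x_rx_q]|\le e^{m_{rq}}$. The brackets containing $x_r'$ are not values of any $f_{ab}$ at $g$, but they are values at another point of $K$. Let $g'$ arise from $g$ by exchanging the columns $\kappa_r+1$ and $\kappa_r+2$ of $g_r$. Then $g'\in K$, the matrix $W$ and the vectors $x_p,x_q$ are unchanged, and $x_r$ is replaced by $x_r'$. So $[x_r'x_p]=\pm f_{rp}(g')$ and $[x_r'x_q]=\pm f_{rq}(g')$, which are bounded by $e^{m_{rp}}$ and $e^{m_{rq}}$. Both products on the right are therefore at most $e^{m_{rp}+m_{rq}}$; this is how a three-term relation yields an inequality without a maximum. Taking the supremum over $g$ and using Lemma~\ref{lem:product}, we get $c\,e^{m_{rr}+m_{pq}}\le2e^{m_{rp}+m_{rq}}$.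
\end{proof}

\subsection{From approximate to exact solutions}

The pair $(x,m)$ violates the defining conditions of $\mathcal T_N$ by at most $\delta$, and we want to conclude that it is close to an exact solution. Since $(x,m)$ ranges over an unbounded set, we need a bound that is uniform over the whole space. For linear inequalities this is Hoffman's theorem \cite{Hoffman}, which we use in homogeneous form: \emph{for every real matrix $E$ there is a constant $H(E)$ such that, with $P=\{v:Ev\le0\}$,}
\begin{equation}\label{eq:hoffman}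
\operatorname{dist}(v,P)\le H(E)\cdot\max\bigl\{0,\max_i(Ev)_i\bigr\}\qquad\text{for all }v .
\end{equation}
The system $Ev\le0$ is consistent, as the theorem requires, because $0\in P$. Condition (T4) is not a system of linear inequalities, so we apply \eqref{eq:hoffman} to a suitable piece $P_\omega$ of \eqref{eq:union}.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $v=(x,m)$ with $m$ as above. For each $\kappa$ and each $\{p,q,r,t\}$, order the three sums as $X\ge Y\ge Z$ and select the pairings that give $X$ and $Y$. This defines a selection $\omega$, and we go through the rows of $E_\omega$. Conditions (T1) and (T2) hold exactly, the latter by Lemma~\ref{lem:edges}. The inequalities (T3) are violated by at most $\delta$, by Proposition~\ref{prop:approx}(a). Proposition~\ref{prop:approx}(b) gives $X\le\max\{Y,Z\}+\delta=Y+\delta$, so of the two inequalities that make up the equation $X=Y$ one holds and the other is violated by at most $\delta$. Finally $Z\le Y\le X$ holds exactly. Thus every coordinate of $E_\omega v$ is at most $\delta$, and $\operatorname{dist}(v,P_\omega)\le H(E_\omega)\,\delta$.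 The projection $\operatorname{pr}$ does not increase distances and maps $P_\omega$ into $\mathcal T_N$, so
\[
\operatorname{dist}(x,\mathcal T_N)\le C_{n,N}:=\delta\,\max_\omega H(E_\omega).
\]
The selection $\omega$ depends on the matrices, but there are finitely many selections, and $C_{n,N}$ depends only on $n$ and $N$. By \eqref{eq:scaling}, every point of $\mathcal M_N(s)$ lies within $C_{n,N}/s$ of $\mathcal T_N$. For $N=3$ and $s>C_n/\varepsilon$ this bound is less than $\varepsilon$.
\end{proof}

\section{The rate is optimal}\label{sec:rate}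

In Theorem~\ref{thm:rate}, the formula $D_n/s$ is \eqref{eq:scaling}, $D_n<\infty$ is Theorem~\ref{thm:main}, and $D_1=0$ is Example~\ref{ex:n1}. If $s>D_n/\varepsilon$, all points of $\mathcal M_3(s)$ are at distance at most $D_n/s<\varepsilon$ from $\mathcal T_3$; if $s<D_n/\varepsilon$, the supremum $D_n/s$ exceeds $\varepsilon$, and some point is at distance greater than $\varepsilon$. It remains to show $D_n>0$ for $n\ge2$. Since $\mathcal T_3$ is closed, it suffices to find one point of $\mathcal M_3(1)$ outside $\mathcal T_3$.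

For $n=2$ this is Example~\ref{ex:G}. For larger $n$ we pad that example with an identity block. The difficulty is that $m$ is no longer determined by the data, so we must exclude every $m$. We shall see that the rhombus inequalities force the values of $m$ on the small tetrahedron at the vertex $n\epsilon_0$. The tool is a monotonicity of the increments of $m$ along lines parallel to an edge.

\begin{lemma}\label{lem:mono}
Let $m:\Delta\to\mathbb R$ satisfy \emph{(T3)}, and let $1\le p<q$. For $j\ge0$, $t\ge1$, $j+t\le n$ put
\[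
E^{(j)}_t=m\bigl(j\epsilon_0+(n-j-t)\epsilon_p+t\epsilon_q\bigr)-m\bigl(j\epsilon_0+(n-j-t+1)\epsilon_p+(t-1)\epsilon_q\bigr).
\]
Then $E^{(j+1)}_t\le E^{(j)}_t$ whenever $j+t\le n-1$.
\end{lemma}

\begin{proof}
Let $\kappa=j\epsilon_0+(n-j-t-1)\epsilon_p+(t-1)\epsilon_q$, which is nonnegative with $|\kappa|=n-2$. Then $E^{(j)}_t=m(\kappa+\epsilon_p+\epsilon_q)-m(\kappa+2\epsilon_p)$ and $E_t^{(j+1)}=m(\kappa+\epsilon_0+\epsilon_q)-m(\kappa+\epsilon_0+\epsilon_p)$. The claim is the rhombus inequality $m(\kappa+\epsilon_p+\epsilon_q)+m(\kappa+\epsilon_p+\epsilon_0)\ge m(\kappa+2\epsilon_p)+m(\kappa+\epsilon_0+\epsilon_q)$.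
\end{proof}

\begin{proof}[Proof that $D_n>0$ for $n\ge2$]
Let $G,x,y$ be as in Example~\ref{ex:G}, so $0<x<y\le2x$, and let $A=B=C=e^xG\oplus I_{n-2}$. The factor $e^x$ makes the singular values of the upper blocks $e^xG$, $e^{2x}G^2$, $e^{3x}G^3$ at least $1$; for $e^{2x}G^2$ this uses $y\le2x$. They therefore occupy the first two places, and for $s=1$
\[
\lambda=\mu=\nu=(2x,0,0,\dots),\qquad\rho=\sigma=(2x+y,\,2x-y,\,0,\dots),\qquad\tau=(4x,\,2x,\,0,\dots).
\]
Suppose that $m$ satisfies (T2)--(T4) for these data, and write $m_{pq}=m((n-2)\epsilon_0+\epsilon_p+\epsilon_q)$. On the three edges through $n\epsilon_0$, (T2) gives $m_{0q}=L_1(\lambda^{0q})$ and $m_{qq}=L_2(\lambda^{0q})$: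
\[
m_{01}=2x,\quad m_{02}=2x+y,\quad m_{03}=4x,\qquad m_{11}=2x,\quad m_{22}=4x,\quad m_{33}=6x .
\]
Let $1\le p<q\le3$. By (T2), $E_t^{(0)}=\lambda_t^{pq}$. For $t=1,2$, Lemma~\ref{lem:mono} applies for $j=0,\dots,n-3$ and gives $E_t^{(n-2)}\le E_t^{(0)}$, that is,
\[
m_{pq}-m_{pp}\le\lambda^{pq}_1,\qquad m_{qq}-m_{pq}\le\lambda^{pq}_2 .
\]
For $(p,q)=(1,2),(1,3),(2,3)$ the left sides add up to $m_{qq}-m_{pp}=2x,\,4x,\,2x$, and the right sides add up to $L_2(\mu),L_2(\sigma),L_2(\nu)=2x,\,4x,\,2x$. So both inequalities are equalities, and $m_{pq}=m_{pp}+\lambda_1^{pq}$: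
\[
m_{12}=2x+\mu_1=4x,\qquad m_{13}=2x+\sigma_1=4x+y,\qquad m_{23}=4x+\nu_1=6x .
\]
For $\kappa=(n-2)\epsilon_0$ the sums \eqref{eq:abc} are $\alpha=m_{01}+m_{23}=8x$, $\beta=m_{12}+m_{03}=8x$ and $\gamma=m_{02}+m_{13}=6x+2y$. Since $y>x$, we have $\gamma>\max\{\alpha,\beta\}$, contradicting (T4).
\end{proof}

\section{The converse for $n\le2$}\label{sec:converse}

The case $n=1$ of Theorem~\ref{thm:converse} is Example~\ref{ex:n1}. Let $n=2$. It suffices to show that every $x\in\mathcal T_3$ lies within $\sqrt3\log6$ of $\mathcal M_3(1)$: applied to $sx\in\mathcal T_3$ and divided by $s$, this gives the bound for $\mathcal M_3(s)$. A pair $(\lambda_1,\lambda_2)$ is determined by its sum and its difference. The sums can be matched exactly by scalar factors, so the task is to realize the six differences $d_{pq}$ of Lemma~\ref{lem:metric} up to a bounded error.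

We use triangular matrices. For $h_p>0$ and $z_p\in\mathbb C$ let
\[
g_p=\begin{pmatrix}h_p&z_p\\0&1\end{pmatrix},\qquad g_p^{-1}g_q=\begin{pmatrix}h_q/h_p&(z_q-z_p)/h_p\\0&1\end{pmatrix},
\]
and let $D_{pq}=\ell_1(g_p^{-1}g_q)-\ell_2(g_p^{-1}g_q)\ge0$. For a $2\times2$ matrix $R$, \eqref{eq:sv} gives $\|R\|_F^2/|\det R|=e^{\ell_1-\ell_2}+e^{\ell_2-\ell_1}$, so
\begin{equation}\label{eq:cosh}
2\cosh D_{pq}=\frac{h_p^2+h_q^2+|z_p-z_q|^2}{h_ph_q}=:R_{pq}.
\end{equation}
This is the formula for the distance $D_{pq}$ between the points $(z_p,h_p)$ and $(z_q,h_q)$ in the upper half-space model of hyperbolic $3$-space. We do not need this interpretation, but \eqref{eq:cosh} tells us how to choose the parameters. Place $(z_0,h_0)=(0,1)$. For $|z_i|\le1$ and $h_i\le1$ the ratio $R_{0i}$ is comparable to $1/h_i$, which calls for $h_i=e^{-d_{0i}}$. If $|z_i-z_j|$ dominates $h_i$ and $h_j$, then $R_{ij}$ is comparable to $|z_i-z_j|^2e^{d_{0i}+d_{0j}}$, which calls for $|z_i-z_j|\approx e^{w_{ij}}$ with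
\[
w_{ij}=\tfrac12(d_{ij}-d_{0i}-d_{0j})\qquad(i\ne j\text{ in }\{1,2,3\}).
\]
Three numbers $z_1,z_2,z_3$ with such differences can exist only if no $e^{w_{ij}}$ is much larger than the other two, and the four-point condition guarantees this.

\begin{proof}[Proof of Theorem~\ref{thm:converse} for $n=2$]
Let $x\in\mathcal T_3$, with $d_{pq}\ge0$ as in Lemma~\ref{lem:metric}.

\emph{Parameters.} The inequality $d_{ij}\le d_{0i}+d_{0j}$ gives $w_{ij}\le0$, and $d_{0j}\le d_{0i}+d_{ij}$ gives $w_{ij}\ge-d_{0i}$; since $w_{ij}=w_{ji}$, also $w_{ij}\ge-d_{0j}$. For $\{i,j,k\}=\{1,2,3\}$ we have $2w_{ij}=(d_{ij}+d_{0k})-(d_{01}+d_{02}+d_{03})$, so by the four-point condition the maximum of $w_{12},w_{13},w_{23}$ is attained at least twice. Two pairs in $\{1,2,3\}$ share an index, so we can write $\{a,b,c\}=\{1,2,3\}$ with $w_{ab}\le w_{ac}=w_{bc}$. Put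
\[
z_0=z_a=0,\qquad z_b=e^{w_{ab}},\qquad z_c=-e^{w_{ac}},\qquad h_0=1,\qquad h_i=e^{-d_{0i}}\quad(i=1,2,3).
\]
Then $|z_a-z_b|=e^{w_{ab}}$, $|z_a-z_c|=e^{w_{ac}}$, and $|z_b-z_c|=e^{w_{ab}}+e^{w_{bc}}$ lies between $e^{w_{bc}}$ and $2e^{w_{bc}}$. Hence for distinct $i,j\ge1$
\[
e^{w_{ij}}\le|z_i-z_j|\le2e^{w_{ij}},\qquad h_i,h_j\le e^{w_{ij}},\qquad|z_i|\le1,\qquad h_i\le1 .
\]

\emph{Differences.} For distinct $i,j\ge1$ the numerator in \eqref{eq:cosh} lies between $e^{2w_{ij}}$ and $(1+1+4)e^{2w_{ij}}$, and the denominator is $e^{-d_{0i}-d_{0j}}$. Since $2w_{ij}+d_{0i}+d_{0j}=d_{ij}$, we get $e^{d_{ij}}\le R_{ij}\le6e^{d_{ij}}$. For $R_{0i}$ the numerator $1+h_i^2+|z_i|^2$ lies in $[1,3]$ and the denominator is $e^{-d_{0i}}$, so $e^{d_{0i}}\le R_{0i}\le3e^{d_{0i}}$. Because $e^D\le2\cosh D\le2e^D$ for $D\ge0$, in all cases $e^{D_{pq}}\le6e^{d_{pq}}$ and $e^{d_{pq}}\le2e^{D_{pq}}$. Therefore $|D_{pq}-d_{pq}|\le\log6$.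

\emph{Sums.} We have $g_0=I$. Put $Q_0=I$ and $Q_p=t_pg_p$ for $p=1,2,3$, with $t_p>0$ chosen so that $\det Q_p=t_p^2h_p=e^{|\lambda^{0p}|}$. Let $A=Q_1$, $B=Q_1^{-1}Q_2$, $C=Q_2^{-1}Q_3$, and let $x'=(\ell(Q_p^{-1}Q_q))_{p<q}\in\mathcal M_3(1)$ be the data of $A,B,C$. The tuple $\ell(Q_p^{-1}Q_q)$ has sum $|\lambda^{0q}|-|\lambda^{0p}|$, which equals $|\lambda^{pq}|$ by (T1), and difference $D_{pq}$, since scalar factors do not change the ratio of the singular values. Each entry of a pair is half of the sum plus or minus half of the difference, so each of the $12$ coordinates of $x'$ differs from that of $x$ by at most $\frac12\log6$. The Euclidean distance is at most $\sqrt{12}\cdot\frac12\log6=\sqrt3\log6$.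

\emph{Hausdorff distance.} This is the larger of $\sup_{x\in\mathcal M_3(s)}\operatorname{dist}(x,\mathcal T_3)$ and $\sup_{x\in\mathcal T_3}\operatorname{dist}(x,\mathcal M_3(s))$. The first is at most $C_2/s$ by Theorem~\ref{thm:main}, and the second is at most $\sqrt3\log6/s$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{ABGL}
Anton Alekseev, Arkady Berenstein, Anfisa Gurenkova and Yanpeng Li,
\emph{Multiple Horn problems for planar networks and invertible matrices},
arXiv:2503.05277 (2025).

\bibitem{Hoffman}
A.~J. Hoffman,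
\emph{On approximate solutions of systems of linear inequalities},
J. Res. Nat. Bur. Standards \textbf{49} (1952), 263--265.

\end{thebibliography}
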